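# Torsors over a quotient singularity that the quotient map does not see

Throughout, $k$ is an algebraically closed field of characteristic $p>0$, $d\ge 2$, $A=k[[u_1,\dots,u_d]]$ with maximal ideal $\mathfrak m$, $Y=\mathrm{Spec}\,A$ with closed point $y$, and $V=Y\setminus\{y\}$. We argue with points in arbitrary $k$-schemes $T$. For $a\in A$ and $v\in Y(T)$ we write $a(v)\in\mathcal O(T)$ for the pulled-back function. If a finite group scheme $G$ acts on $Y$, the element $a(gv)\in A\otimes\mathcal O(G)$ is the coaction applied to $a$. "Surjective" for group schemes means faithfully flat, and $|H|=\dim_k\mathcal O(H)$.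

## 1. The scaling action of $\boldsymbol\mu_n$ and an $\boldsymbol\alpha_p$-cover of the punctured germ

Fix $n\ge 2$ and let $G=\boldsymbol\mu_n$ act on $Y$ by $\zeta\cdot u_i=\zeta u_i$ for all $i$. If $p\mid n$, the group is not reduced, and this will not matter. The point $y$ is fixed. The action is free on $V$: if $\zeta v=v$ for a point $v\in V(T)$, then locally on $T$ some $u_i(v)$ is a unit, and $\zeta u_i(v)=u_i(v)$ gives $\zeta=1$. Put $X=Y/G=\mathrm{Spec}\,A^G$, where $A^G$ consists of the power series whose monomials all have degree divisible by $n$. Let $x$ be its closed point and $U=X\setminus\{x\}$. Then $V\to U$ is a $G$-torsor. For $p$ odd, $n=2$, $d=2$, the invariants $u_1^2,\ u_1u_2,\ u_2^2$ show that $X$ is the cone over a conic, the $A_1$-singularity.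

Here an $H$-torsor $P\to U$, for a finite $k$-group scheme $H$, is an fppf morphism with a left $H$-action over $U$ such that $H\times P\to P\times_UP$, $(h,q)\mapsto(q,hq)$, is an isomorphism. An $H$-equivariant $U$-morphism between $H$-torsors is an isomorphism. For a homomorphism $\varphi:H\to H_1$ the push-forward $H_1\times^HP$ is the quotient of $H_1\times P$ by $h\cdot(h_1,q)=(h_1\varphi(h)^{-1},hq)$.

Besides $V$, are there other torsors over $U$ that involve the singularity? We need three elementary facts about $A$.

* Since $A$ is normal of dimension at least $2$, $\Gamma(V,\mathcal O_V)=A$. Hence a finite free $A$-module equals the sections over $V$ of its sheaf.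
* Let $A^p=\{a^p:a\in A\}=k[[u_1^p,\dots,u_d^p]]$. It is a $k$-subspace of $A$ because $k$ is perfect. Every $k$-derivation of $A$ kills $A^p$, so $a\notin A^p$ as soon as some $\partial a/\partial u_i\ne0$.
* $A\cap\mathrm{Frac}(A)^p=A^p$: if $a=f^p$ with $f\in\mathrm{Frac}(A)$, then $f$ is integral over $A$, so $f\in A$.

Now put $a=u_1u_2^{p-1}$. It is homogeneous of degree $p$, so $a(\zeta u)=\zeta^pa(u)$, and $\partial a/\partial u_1=u_2^{p-1}\neq0$, so $a\notin A^p$. Define
$$Q=\mathrm{Spec}\,A[z]/(z^p-a),\qquad P=Q|_V,\qquad H=\boldsymbol\alpha_p\rtimes\boldsymbol\mu_n,$$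
where $(\varepsilon',\zeta')(\varepsilon,\zeta)=(\varepsilon'+\zeta'\varepsilon,\ \zeta'\zeta)$, and let $H$ act on $Q$ by
$$(\varepsilon,\zeta)\cdot(u,z)=(\zeta u,\ \zeta z+\varepsilon).\tag{1}$$

**The formula (1) is an action.** It preserves the equation, because $(\zeta z+\varepsilon)^p=\zeta^pz^p=\zeta^pa(u)=a(\zeta u)$. Acting by $(\varepsilon,\zeta)$ and then by $(\varepsilon',\zeta')$ gives $(\zeta'\zeta u,\ \zeta'\zeta z+\zeta'\varepsilon+\varepsilon')$, which is the action of the product.

**$P\to U$ is an $H$-torsor.** The morphism $P\to V\to U$ is fppf. Let $(v,z),(v',z')$ be points of $P$ over the same point of $U$. There is a unique $\zeta$ with $v'=\zeta v$. Then $\varepsilon=z'-\zeta z$ is the only candidate, and it lies in $\boldsymbol\alpha_p$ since $\varepsilon^p=a(v')-\zeta^pa(v)=0$.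

**$P\to V$ has no section.** A section is an element $z_0\in\Gamma(V,\mathcal O_V)=A$ with $z_0^p=a$, and $a\notin A^p$.

For example, for $p=3$, $n=2$ the equation is $z^3=u_1u_2^2$, the element $-1$ acts by $(u,z)\mapsto(-u,-z)$, and $|H|=6$. For $p=n=2$ it is $z^2=u_1u_2$, with the infinitesimal group $\boldsymbol\alpha_2\rtimes\boldsymbol\mu_2$ of order $4$.

So $U$ carries a torsor of order $pn$ lying above $V$. We now set up the language in which one can ask whether such torsors matter.

## 2. Local fundamental group schemes and Question A

**Definition (very small action).** Let $G$ be a finite $k$-group scheme. An action of $G$ on $Y$ is very small if it fixes $y$ and is free on $V$.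

The scaling action is an example. Fixing $y$ means that $\mathfrak m$ is $G$-stable: the coaction sends $\mathfrak m$ into $\mathfrak m\otimes\mathcal O(G)$. Put $X=Y/G=\mathrm{Spec}\,A^G$, with closed point $x$, and $U=X\setminus\{x\}$. Then $X$ is normal, complete and local of dimension $d$, $A$ is finite over $A^G$, and $f:V\to U$ is a $G$-torsor. One calls $x\in X$ a quotient singularity by $G$.

**Definition (local torsors).** A local $H$-torsor over $x\in X$ is an $H$-torsor $P\to U$. Then $\overline P=\mathrm{Spec}\,\Gamma(P,\mathcal O_P)$ is a finite $X$-scheme with $H$-action containing $P$ as the preimage of $U$. A pointing of $P$ is a $k$-point $\bar p$ of $\overline P$ over $x$, and morphisms of pointed torsors respect these points.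

For $P=V$ we have $\overline V=Y$, and $y$ is the only possible pointing.

**Definition (Nori-reduced).** A reduction of $P$ to a subgroup scheme $H'\subset H$ is an $H'$-torsor $P'\to U$ with an $H'$-equivariant $U$-morphism $P'\to P$. The torsor $P$ is Nori-reduced if it has no reduction to a proper subgroup scheme.

For example, the trivial torsor $H\times U$ reduces to the trivial group, so it is not Nori-reduced when $H\ne1$.

The local Nori fundamental group scheme $\pi=\pi^{\mathrm N}_{\mathrm{loc}}(U,x)$ is the inverse limit of the structure groups of the Nori-reduced pointed local torsors. In the same way $\pi_1^{\mathrm N}(X,x)$ classifies torsors over $X$ under finite group schemes, pointed by a $k$-point over $x$. Restriction of torsors from $X$ to $U$ gives a surjection $\pi\to\pi_1^{\mathrm N}(X,x)$, and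
$$K=\pi^{\mathrm N}_{\mathrm{loc}}(U,X,x):=\ker\bigl(\pi\to\pi_1^{\mathrm N}(X,x)\bigr).$$
So $K$ keeps what the torsors over $U$ know beyond the torsors over $X$. We use the following facts from the setting.

* (F1) A pointed local $H$-torsor $(P,\bar p)$ gives a homomorphism $\rho_P:\pi\to H$, compatibly with change of group: the push-forward along $\varphi:H\to H_1$, pointed by the image of $\bar p$, gives $\varphi\circ\rho_P$. If $P$ is Nori-reduced, $\rho_P$ is surjective. In general $P$ has a reduction to $H'=\rho_P(\pi)$: the homomorphism $\pi\to H'$ comes from an $H'$-torsor $P'$ whose push-forward to $H$ is $P$.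
* (F2) $V$, pointed by $y$, is Nori-reduced, and the composite $K\to\pi\to G$ is surjective.
* (F3) For commutative $H$, $(P,\bar p)\mapsto\rho_P$ is a bijection from isomorphism classes of pointed local $H$-torsors to $\mathrm{Hom}(\pi,H)$. Likewise pointed $H$-torsors on $X$ correspond to $\mathrm{Hom}(\pi_1^{\mathrm N}(X,x),H)$, and restriction to $U$ corresponds to composition with $\pi\to\pi_1^{\mathrm N}(X,x)$.

For noncommutative $H$ we use $\rho_P$ only through kernels and images, so replacing it by a conjugate under $H(k)$ would change nothing below.

**Question A.** Is the surjection $K\to G$ an isomorphism?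

In other words: is the torsor $V$ all that there is over $U$, beyond what already lives over $X$? Question A fails for certain rational double points in characteristics $2$ and $3$, with $G=\mathbf C_3$, $\boldsymbol\alpha_3$ or $\mathbf C_2$. In these examples $G$ is not linearly reductive, where $G$ is linearly reductive if all its finite-dimensional representations are semisimple. (Taking invariants is then exact; $\boldsymbol\mu_n$ is an example, being diagonalizable.) The problem treated here comes from Christian Liedtke, Gebhard Martin, Yuya Matsumoto, "Torsors over the Rational Double Points in Characteristic $\mathbf p$", arXiv:2110.03650 (2021): does Question A have a positive answer whenever $G$ is linearly reductive? The answer is no, and the torsor of Section 1 already shows it.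

## 3. The group $\boldsymbol\alpha_p\rtimes\boldsymbol\mu_n$ as a quotient of $K$

**Theorem 1.** Let $n\ge2$ and let $G=\boldsymbol\mu_n$ act on $Y$ by $\zeta\cdot u_i=\zeta u_i$ for all $i$. This action is very small and $G$ is linearly reductive, but $K\to G$ is not an isomorphism. More precisely, $K$ surjects, over $G$, onto the semidirect product $\boldsymbol\alpha_p\rtimes\boldsymbol\mu_n$ (standard scaling action).

We saw that the action is very small and that $G$ is linearly reductive. Let $P$, $Q$, $H$ be as in Section 1.

**Step 1: pointing $P$.** We need a homomorphism $\rho_P$ that lifts $\pi\to G$. Since $\Gamma(Q,\mathcal O_Q)$ is free over $A$, it equals $\Gamma(P,\mathcal O_P)$, so $\overline P=Q$. The fiber of $Q$ over $y$ is $z^p=0$, so $Q$ has exactly one $k$-point, and it lies over $y$. Thus $P$ is pointed, $P\to P/\boldsymbol\alpha_p=V$ is pointed, and by (F1) the composite of $\rho_P:\pi\to H$ with $H\to\boldsymbol\mu_n$ is the given surjection.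

**Step 2: $P$ is Nori-reduced.** This will make $\rho_P$ surjective. Suppose $P'\to P$ is a reduction to $H'\subsetneq H$. Dividing by $H'\cap\boldsymbol\alpha_p$ we see that $V$ reduces to the image of $H'$ in $\boldsymbol\mu_n$, so this image is $\boldsymbol\mu_n$ by (F2). Since $\boldsymbol\alpha_p$ has prime order, $H'\cap\boldsymbol\alpha_p$ is $1$ or $\boldsymbol\alpha_p$, and in the second case $H'=H$. So $H'\cap\boldsymbol\alpha_p=1$ and $H'\cong\boldsymbol\mu_n$. Then $P'\to P\to V$ is an equivariant map of $\boldsymbol\mu_n$-torsors over $U$, hence an isomorphism, and its inverse followed by $P'\to P$ is a section of $P\to V$. There is no such section.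

**Step 3: $K$ maps onto $H$.** Let $R=\rho_P(K)$. As $K$ is normal in $\pi$ and $\rho_P$ is surjective, $R$ is normal in $H$. By (F2), $R\to\boldsymbol\mu_n$ is surjective. Suppose $R\cap\boldsymbol\alpha_p=1$. Two normal subgroups with trivial intersection commute, so $R$ centralizes $\boldsymbol\alpha_p$. But $(\varepsilon',\zeta)\in H$ acts on $\boldsymbol\alpha_p$ by conjugation as multiplication by $\zeta$, and every point $\zeta$ of $\boldsymbol\mu_n$ lifts fppf-locally to $R$. So $\zeta\varepsilon=\varepsilon$ would hold in $k[\zeta,\varepsilon]/(\zeta^n-1,\varepsilon^p)$, where for $n\ge2$ the elements $\zeta\varepsilon$ and $\varepsilon$ are different basis monomials. Hence $R\supseteq\boldsymbol\alpha_p$, and as $R$ maps onto $\boldsymbol\mu_n$, $R=H$.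

So $K$ surjects onto $H$ over $G$. If $K\to G$ were an isomorphism, so would be $R\to G$, and this contradicts $|H|=pn>n$. $\blacksquare$

## 4. From characters to representations: three obstructions

What changes for an arbitrary nontrivial $G$? It turns out that nothing survives of Question A.

**Theorem 2.** Let $G$ be any nontrivial finite $k$-group scheme with a very small action on $Y$. Then for every $n$, $\ker(K\to G)$ surjects onto $\boldsymbol\alpha_p^{\,n}$. In particular $K$ is not finite. Consequently, for any finite $G$ with a very small action, $K\to G$ is an isomorphism if and only if $G$ is trivial.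

A general $G$ need not have a nontrivial character, so we replace the character $\zeta$ by a representation. For a matrix or vector $x$ let $x^{[p]}$ be the result of raising all entries to the $p$-th power, so $(BC)^{[p]}=B^{[p]}C^{[p]}$. For a subspace $L\subset k^m$, $L^{[p]}=\{v^{[p]}:v\in L\}$ is a subspace of the same dimension, as $k$ is perfect. If $\rho:G\to\mathrm{GL}_m$ is a representation, so is $\rho^{[p]}$, the composite with the Frobenius of $\mathrm{GL}_m$.

**Definition (covariant).** For a representation $\sigma:G\to\mathrm{GL}_m$, a covariant is an $s\in A^m$ with $s(gv)=\sigma(g)s(v)$ for all points $g$ of $G$ and $v$ of $Y$.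

For example, for the scaling action and $\sigma(\zeta)=\zeta^p$, the covariants are the power series all of whose monomials have degree congruent to $p$ modulo $n$; our $a$ was one.

For a subspace or quotient $L$ of $k^m$ let $N_L$ be the kernel of Frobenius on the vector group of $L$, so $N_L\cong\boldsymbol\alpha_p^{\dim L}$. The obvious generalization takes a nontrivial $\rho$ on $M=k^m$, a covariant $s$ for $\rho^{[p]}$, the scheme $z^{[p]}=s(v)$ over $V$, and the group $N_M\rtimes G$ acting by $(\varepsilon,g)(v,z)=(gv,\rho(g)z+\varepsilon)$. One checks as in Section 1 that this is a torsor over $U$ (Section 6 does so). But Steps 2 and 3 of Section 3 stop working. Already for the scaling action of $\boldsymbol\mu_n$, with $\chi$ the character $\zeta$, one sees three different reasons.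

First, the fiber group no longer has prime order, and $P$ may fail to be Nori-reduced. For $M=\chi\oplus\chi$ and $s=(a,a)$, the closed subscheme $z_1=z_2$ is a reduction of $P$ to $\boldsymbol\alpha_p\rtimes\boldsymbol\mu_n$, with $\boldsymbol\alpha_p$ embedded diagonally.

Second, $K$ can have small image even when $\pi$ has a large one. Take $M=1\oplus\chi$ and $s=(e,a)$ with $e=u_1^{n-1}u_2\in A^G$. The map $(\varepsilon_1,\varepsilon_2,\zeta)\mapsto\varepsilon_1$ is a homomorphism $H\to\boldsymbol\alpha_p$, and the push-forward of $P$ is $z_1^p=e$. This is the restriction to $U$ of the $\boldsymbol\alpha_p$-torsor $\mathrm{Spec}\,A^G[z_1]/(z_1^p-e)$ on $X$. By (F3), $K$ maps trivially to this $\boldsymbol\alpha_p$, although $e\notin A^p$ (as $\partial e/\partial u_2\ne0$).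

Third, the covariant may consist of $p$-th powers. If $s=w^{[p]}$ with $w$ a covariant for $\rho$, such as $s=u_1^p$ for $M=\chi$, then $z=w$ is a section of $P\to V$.

The way past all three is to stop asking that $P$ be Nori-reduced. Let the image of $\pi$ meet $N_M$ in whatever subgroup $N_{M'}$ it likes, and let the image of $K$ meet it in $N_{M''}$. Two facts then hold: whatever part of $M'$ is moved by $G$ already lies in $M''$ (a commutator argument replacing Step 3), and $s$ lies in the $M'$-part up to $p$-th powers (replacing Step 2). If the moved part of $s$ has many coordinates independent modulo $A^p$, these two facts force $M''$ to be large. The supply of such coordinates comes from multiplying one covariant by many invariants, and this is where one needs invariants that are not $p$-th powers.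

## 5. Invariants that are not $p$-th powers, and enough covariants

Let $G$ act very small on $Y$.

**Lemma 1.** $A^G\not\subset A^p$.

*Proof.* The purpose is to see that $A^G\subset A^p$ would give $G$ so many infinitesimal symmetries that it moves $y$. Suppose $A^G\subset A^p$. The monomials $u^e$ with $0\le e_i<p$ form an $A^p$-basis of $A$, every $k$-derivation of $A$ kills $A^p$, and so $\mathrm{Der}_k(A)$ is free on $\partial_i=\partial/\partial u_i$. All these derivations kill $A^p\supset A^G$, hence
$$\mathrm{Der}_{A^G}(A)=\bigoplus_iA\,\partial_i.\tag{2}$$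

Let $I_e\subset\mathcal O(G)$ be the ideal of the identity, $\omega_G=I_e/I_e^2$, $\mathrm{Lie}(G)=\omega_G^\vee$. For $\xi\in\mathrm{Lie}(G)$, applying $\xi$ to $b(gv)-b(v)$ gives a derivation $D_\xi$ of $A$ that kills $A^G$. So we have an $A$-linear map
$$\Phi:A\otimes_k\mathrm{Lie}(G)\to\mathrm{Der}_{A^G}(A)=\mathrm{Hom}_A(\Omega_{A/A^G},A).$$
It is an isomorphism over $V$. Indeed $G\times V\cong V\times_UV$ by $(g,v)\mapsto(gv,v)$, and the diagonal corresponds to $\{e\}\times V$, so its conormal sheaf $\Omega_{V/U}$ becomes $\mathcal O_V\otimes\omega_G$. Under this identification $db$ is the class of $b(gv)-b(v)$, so the dual of the isomorphism is $\Phi|_V$. (As $\Omega_{A/A^G}$ is finitely generated, forming the dual commutes with restriction to $V$.)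

Under our assumption both sides of $\Phi$ are free $A$-modules, by (2). They equal the sections over $V$ of their sheaves, so $\Phi$ is an isomorphism. Hence $\partial_1=\sum_ja_jD_{\xi_j}$ with $a_j\in A$. But the coaction sends $\mathfrak m$ into $\mathfrak m\otimes\mathcal O(G)$, so $D_\xi(\mathfrak m)\subset\mathfrak m$ for all $\xi$, and $\partial_1(u_1)=1\notin\mathfrak m$. This is a contradiction. $\square$

**Lemma 2.** Let $0\ne t\in A$ and $W=\{c\in A^G:ct\in A^p\}$. Then $\dim_kA^G/W=\infty$.

*Proof.* $A$ is finite over $A^G$ and infinite-dimensional over $k$, so $A^G$ is infinite-dimensional. If $W=0$ we are done. Otherwise choose $0\ne w\in W$, and $c_0\in A^G\setminus A^p$ by Lemma 1. Let $0\neq b\in A^G$. Then $b^pwt$ is a nonzero element of $A^p$. If $b^pwc_0\in W$, then $b^pwc_0t\in A^p$ as well, and dividing gives $c_0\in\mathrm{Frac}(A)^p\cap A=A^p$, a contradiction. So the map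
$$A^G\to A^G/W,\qquad b\mapsto b^pwc_0\bmod W,$$
is injective. It is additive and satisfies $\lambda b\mapsto\lambda^p(\cdots)$ for $\lambda\in k$. As $k$ is perfect, such a map sends linearly independent families to linearly independent families: $\sum\mu_j b_j^pwc_0\in W$ with $\mu_j=\lambda_j^p$ means that $\sum\lambda_jb_j$ maps to $0$. $\square$

**Lemma 3.** Let $\sigma:G\to\mathrm{GL}_m$ be a representation. The covariants in $A^m$ span $\mathrm{Frac}(A)^m$ over $\mathrm{Frac}(A)$.

*Proof.* Let $E=(V\times\mathbb A^m)/G$ for the diagonal action. By fppf descent along the $G$-torsor $f$, $E$ is a vector bundle on $U$ with $f^*E=V\times\mathbb A^m$. Its sections over $U$ are the equivariant maps $V\to\mathbb A^m$. Since $\Gamma(V,\mathcal O_V)=A$ and $A\otimes\mathcal O(G)$ is free over $A$, these are exactly the covariants. Take $h\ne0$ in the maximal ideal of $A^G$. Then $D(h)\subset U$ is affine, so $E|_{D(h)}$ is generated by its sections, and each of them extends to $U$ after multiplication by a power of $h$. So sections of $E$ over $U$ generate $E$ over $D(h)$. Pulling back along $f$, the covariants generate $\mathcal O^m$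 over the nonempty open subset $D(h)\subset V$, hence span $\mathrm{Frac}(A)^m$. $\square$

## 6. The torsor $z^{[p]}=s$ with many independent coordinates

Let $G\ne1$ act very small on $Y$, and fix $n\ge1$.

**Step 1: measuring the moved part of a representation.** Choose $\rho:G\to\mathrm{GL}(M)$, $M=k^m$, with $M^G\ne M$. The regular representation $(g\cdot f)(h)=f(hg)$ on $\mathcal O(G)$ works: if $g$ acts trivially, evaluating at $h=1$ gives $f(g)=f(1)$ for all $f$, so $g=1$. Let $\rho_{ij}\in\mathcal O(G)$ be the matrix coefficients. Let $I\subset\mathcal O(G)^\vee$ be the space of linear forms $\delta$ with $\delta(1)=0$, and put $B_\delta=(\delta(\rho_{ij}))$, a matrix over $k$. With $g$ the universal point, for all $v\in M$,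
$$\delta\bigl((\rho(g)-1)v\bigr)=B_\delta v-\delta(1)v=B_\delta v.\tag{3}$$
We claim $M^G=\bigcap_{\delta\in I}\ker B_\delta$. If $v\in M^G$, then (3) gives $B_\delta v=0$. Conversely, if all $B_\delta v=0$, then $(\rho(g)-1)v\in M\otimes\mathcal O(G)$ is killed by $I$, so it lies in $M\otimes k\cdot1$; as it vanishes at $g=1$, it is $0$. Since $B_\delta^{[p]}v^{[p]}=(B_\delta v)^{[p]}$ and every vector of $k^m$ is some $v^{[p]}$, we also get
$$(M^G)^{[p]}=\bigcap_{\delta\in I}\ker B_\delta^{[p]}.\tag{4}$$

**Step 2: one covariant with a moved coordinate.** By Lemma 3 for $\rho^{[p]}$, and since $(M^G)^{[p]}\ne k^m$, there is $s_0\in A^m$ with $s_0(gv)=\rho(g)^{[p]}s_0(v)$ and $s_0\notin(M^G)^{[p]}\otimes A$. By (4), tensored with $A$, there is $\delta\in I$ with $B_\delta^{[p]}s_0\ne0$. Fix this $\delta$, and let $t\ne0$ be a nonzero coordinate of $B^{[p]}_\delta s_0$, say the first.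

**Step 3: many coordinates, independent modulo $p$-th powers.** By Lemma 2 there are $c_1,\dots,c_n\in A^G$ that are linearly independent modulo $W=\{c\in A^G:ct\in A^p\}$. This says that
$$c_1t,\dots,c_nt\ \text{ are $k$-linearly independent in }A/A^p.\tag{5}$$
Put $M_n=M^{\oplus n}$ with the diagonal action, again denoted $\rho$ (and let $B_\delta$ act diagonally), and $s=(c_1s_0,\dots,c_ns_0)\in A^{mn}$. The $c_j$ are invariant, so $s(gv)=\rho(g)^{[p]}s(v)$.

**Step 4: the torsor.** Put $N=N_{M_n}$, $H=N\rtimes G$ with $(\varepsilon',g')(\varepsilon,g)=(\varepsilon'+\rho(g')\varepsilon,g'g)$, and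
$$Q=\{(v,z)\in Y\times M_n:\ z^{[p]}=s(v)\},\qquad P=Q|_V,\qquad(\varepsilon,g)(v,z)=(gv,\ \rho(g)z+\varepsilon).$$
The equation is preserved: $(\rho(g)z+\varepsilon)^{[p]}=\rho(g)^{[p]}z^{[p]}=\rho(g)^{[p]}s(v)=s(gv)$. The formula is an action by the group law. $P\to U$ is an $H$-torsor: it is fppf, as $Q\to Y$ is finite free of rank $p^{mn}$ and $V\to U$ is fppf. Given points $(v,z),(v',z')$ over the same point of $U$, there is a unique $g$ with $v'=gv$, and then $\varepsilon=z'-\rho(g)z$ is the only candidate and satisfies $\varepsilon^{[p]}=s(v')-\rho(g)^{[p]}s(v)=0$. The same computation with $g=1$ shows $P/N=V$. As $Q$ is finite free over $Y$, $\overline P=Q$. The fiber over $y$ is $z^{[p]}=s(y)$ with $s(y)\in k^{mn}$, and has exactly one $k$-point because $k$ is perfect. So $P$ is pointed, over $(V,y)$, and (F1) gives $\rho_P:\pi\to H$ lifting $\pi\to G$.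

## 7. Comparing the images of $\pi$ and of $K$

Put
$$H'=\rho_P(\pi),\qquad R=\rho_P(K),\qquad N'=H'\cap N,\qquad N''=R\cap N=R\cap N'.$$
$R$ is normal in $H'$, and by (F2) both $R\to G$ and $H'\to G$ are surjective. As $N$ is commutative, conjugation by $(\varepsilon,g)\in H$ acts on $N$ as $\rho(g)$. The group $N$ has height one, and its Lie algebra $M_n$ has zero bracket and zero $p$-map. Subgroup schemes of $N$ correspond to $p$-Lie subalgebras, here to all subspaces of $M_n$ (Demazure–Gabriel, *Groupes algébriques*, II §7 no. 4). So $N'=N_{M'}$ and $N''=N_{M''}$ with $M''\subset M'\subset M_n$.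

**Claim A.** $B_\delta M'\subset M''$.

*Proof.* This says that the part of $M'$ moved by $G$ is hit by $K$. For points $h$ of $R$ and $\nu$ of $N'$, the commutator $h\nu h^{-1}\nu^{-1}$ lies in $R$, since $R$ is normal in $H'$, and in $N'$, since $N'$ is normal in $H'$. So it lies in $N''$. If $h$ has image $g$ in $G$, the commutator is $(\rho(g)-1)\nu$. Since $R\to G$ is surjective, every $g\in G(T)$ lifts fppf-locally to $R$, and membership in the closed subscheme $N''$ can be checked fppf-locally. Hence $(\rho(g)-1)\nu\in N''(T)$ for all $T$, $g\in G(T)$, $\nu\in N'(T)$.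

Take $T=\mathrm{Spec}\,\mathcal O(G)[\tau]/(\tau^2)$, $g$ the universal point, and $\nu=\tau v$ with $v\in M'$. This is a point of $N_{M'}$ because $\tau^p=0$. We get $\tau(\rho(g)-1)v\in M''\otimes\mathcal O(T)$, hence $(\rho(g)-1)v\in M''\otimes\mathcal O(G)$. Applying $\delta$ and using (3), we find $B_\delta v\in M''$. $\square$

**Claim B.** $s\in(M')^{[p]}\otimes A+k^{mn}\otimes A^p$.

*Proof.* This says that modulo $p$-th powers $s$ takes values in the part that $\pi$ sees. By (F1) there is a reduction $P'\to P$ to $H'$. The induced map $P'/N'\to P/N=V$ is an equivariant map of $H'/N'=G$-torsors over $U$, hence an isomorphism. So $P'\to V$ is an $N'$-torsor, and $P'\to P$ is $N'$-equivariant over $V$.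

Choose a surjective matrix $q:M_n\to k^r$ with kernel $M'$. Then $q^{[p]}$ is surjective with kernel $(M')^{[p]}$. The map $P'\to P\to\mathbb A^r$, $(v,z)\mapsto q(z)$, is $N'$-invariant, because $q$ kills $N'=N_{M'}$. So it descends to $P'/N'=V$, that is, to $\bar z\in A^r$. On $P$ we have $q(z)^{[p]}=q^{[p]}z^{[p]}=q^{[p]}s$, hence $\bar z^{[p]}=q^{[p]}s$, and all coordinates of $q^{[p]}s$ lie in $A^p$. Let $\theta:k^r\to k^{mn}$ be a $k$-linear section of $q^{[p]}$. Then $s-\theta(q^{[p]}s)$ lies in $\ker q^{[p]}\otimes A=(M')^{[p]}\otimes A$, and $\theta(q^{[p]}s)\in k^{mn}\otimes A^p$. $\square$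

**Conclusion for $G\ne1$.** We combine the claims with (5). Let $\Lambda:k^{mn}\to k^n$ send $(x_1,\dots,x_n)$, $x_j\in k^m$, to the vector of first coordinates of $B_\delta^{[p]}x_1,\dots,B_\delta^{[p]}x_n$. Then $\Lambda(s)=(c_1t,\dots,c_nt)$. Put $L=\Lambda((M')^{[p]})$. Since $B_\delta^{[p]}v^{[p]}=(B_\delta v)^{[p]}$, $L$ is the image of $(B_\delta M')^{[p]}$ under a linear map, so $\dim L\le\dim B_\delta M'$. Claim B gives
$$(c_1t,\dots,c_nt)\in L\otimes A+k^n\otimes A^p.$$
If $L\ne k^n$, choose a nonzero linear form $\lambda$ on $k^n$ vanishing on $L$. Then $\sum_j\lambda_jc_jt\in A^p$, which contradicts (5). So $L=k^n$, and by Claim A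
$$\dim M''\ge\dim B_\delta M'\ge\dim L=n.$$
A point of $K$ lies in $\ker(K\to G)$ exactly when its image in $R$ lies in $N$. So $\ker(K\to G)$ is the preimage of $N''$ under $K\to R$, and it surjects onto $N''\cong\boldsymbol\alpha_p^{\dim M''}$, hence onto $\boldsymbol\alpha_p^{\,n}$. This holds for every $n$. If $K$ were finite, the order of the kernel would bound all $p^n$, so $K$ is not finite, and $K\to G$ is not an isomorphism.

For $G=\boldsymbol\mu_n$, $M=\chi$ and $s=a$, Claim B says $M'=k$ because $a\notin A^p$. Claim A then gives $M''=k$: this is Theorem 1 again.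

What remains of Theorem 2 is that for $G=1$ the map $K\to G$ is an isomorphism, that is, $K=1$.

## 8. Extending torsors over the regular punctured germ

**Lemma 4 (purity).** For every finite $k$-group scheme $H$, every $H$-torsor $P\to V$ is the restriction of an $H$-torsor on $Y$, necessarily $\mathrm{Spec}\,\Gamma(P,\mathcal O_P)$.

*Proof.* **Uniqueness.** If $\mathrm{Spec}\,B\to Y$ is an extension, $B$ is finite free over $A$, so $B=\Gamma(P,\mathcal O_P)$, and the $H$-action is determined too.

**Reduction to infinitesimal $H$.** The étale torsor $P/H^0\to V$ under $H/H^0$ extends to a finite étale cover of $Y$ by Zariski–Nagata purity. This cover is trivial, as $Y$ is strictly henselian. A section of $P/H^0\to V$ has as preimage in $P$ an $H^0$-torsor $P_0$ with $P=H\times^{H^0}P_0$. If $P_0$ extends, so does $P$. So let $H$ be infinitesimal, killed by the $r$-fold Frobenius $F^r$.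

**The associated bundle is trivial.** Embed $H\subset\mathrm{GL}_l$ and let $E$ be the rank $l$ vector bundle on $V$ associated with $P$. On an fppf cover $T\to V$ trivializing $P$, it is given by a cocycle $h\in H(T\times_VT)$. Absolute Frobenius morphisms are functorial, so its pullback $F_V^{r*}E$ is given by the matrix whose entries are the $p^r$-th powers of those of $h$. This is the identity, because $H$ is killed by $F^r:\mathrm{GL}_l\to\mathrm{GL}_l^{(p^r)}$. So $F_V^{r*}E$ is trivial. The Frobenius $F_Y$ is finite and faithfully flat ($A$ is free over $A^p$), and $F_Y^{-1}(V)=V$. Flat base change gives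
$$F_Y^{r*}\,\Gamma(V,E)=\Gamma(V,F_V^{r*}E)\cong A^l.$$
By faithfully flat descent the $A$-module $\Gamma(V,E)$ is finitely generated and flat, hence free. It restricts to $E$ on $V$, so $E$ is trivial.

**Extension.** A trivialization of $E$ gives an $H$-equivariant map $P\to\mathrm{GL}_l$. So $P$ is the pullback of the $H$-torsor $\mathrm{GL}_l\to\mathrm{GL}_l/H$ (quotient by translations by $H$) along a morphism $V=P/H\to\mathrm{GL}_l/H$. The target is affine since $H$ is finite, so the morphism extends to $Y$ because $\Gamma(V,\mathcal O_V)=A$. The pullback of the torsor to $Y$ extends $P$. $\square$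

**The case $G=1$ in Theorem 2.** Here $X=Y$ and $U=V$. By Lemma 4 restriction is an equivalence from torsors on $Y$ to torsors on $V$, for every $H$, and $\overline P$ is the extension of $P$, so the pointings are the same. Reductions to subgroups correspond as well. Hence $\pi=\pi_1^{\mathrm N}(X,x)$ and $K=1=G$. $\blacksquare$

## 9. Commutative structure groups over a linearly reductive quotient

The group $\boldsymbol\alpha_p\rtimes\boldsymbol\mu_n$ is not commutative. Let us try to prove that Question A has a positive answer for linearly reductive $G$ and see how far this goes. Take an $H$-torsor over $U$, pull it back to $V$, extend it to $Y$ by Lemma 4, and look at the action of $G$ on the fiber over $y$. If this action is trivial, linear reductivity lets us descend to $X$. If not, we want to subtract a torsor induced from $V$ with the same action. The subtraction takes place in the group $H^1(U,H)$, which exists only for commutative $H$; this is where the approach stops in general. For commutative $H$ it succeeds.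

**Theorem 3.** If $G$ is linearly reductive, Question A holds for commutative structure groups: for every finite commutative $H$, every homomorphism $\pi\to H$ factors through $\pi\to\pi_1^{\mathrm N}(X,x)\times G$. Hence $\pi^{\mathrm{ab}}\cong\pi_1^{\mathrm N}(X,x)^{\mathrm{ab}}\times G^{\mathrm{ab}}$ on maximal commutative quotients.

**Step 1: an invariant $\varphi_P:G\to H$.** Let $H$ be finite commutative and $P\to U$ an $H$-torsor. By Lemma 4, $P\times_UV$ extends to the $H$-torsor $Q=\mathrm{Spec}\,B\to Y$, where $B=\Gamma(P\times_UV,\mathcal O)$ is free over $A$. The group $G$ acts on $P\times_UV$ by $g(q,v)=(q,gv)$, which commutes with $H$. Passing to global functions, this extends to an action on $Q$ that commutes with $H$ and lies over the action on $Y$. As $y$ is fixed, $G$ acts on the fiber $Q_y$, a trivial $H$-torsor, by $H$-automorphisms. Since $H$ is commutative, these form the group $H$, so $G$ acts through a homomorphism $\varphi_P:G\to H$.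

The sum of two classes in $H^1(U,H)$ is the push-forward of $P_1\times_UP_2$ along multiplication $H\times H\to H$. Its extended pullback is the push-forward of $Q_1\times_YQ_2$, with the diagonal $G$-action, by uniqueness in Lemma 4. So $P\mapsto\varphi_P$ is a homomorphism $H^1(U,H)\to\mathrm{Hom}(G,H)$.

**Step 2: torsors induced from $V$.** We check that every value of the invariant is taken. For $\psi\in\mathrm{Hom}(G,H)$ let $\psi_*V=H\times^GV$. The map $(v,h)\mapsto([h,v],v)$ is an isomorphism $V\times H\cong\psi_*V\times_UV$. Since $[h,v]=[h\psi(g)^{-1},gv]$, the action $g([h,v],v)=([h,v],gv)$ becomes $g(v,h)=(gv,h\psi(g)^{-1})$. It extends to $Y\times H$ by the same formula, so $\varphi_{\psi_*V}=\psi^{-1}$.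

**Step 3: if $\varphi_P=1$, then $P$ extends to an $H$-torsor on $X$.** This is where linear reductivity enters. By assumption $G$ acts trivially on $B/\mathfrak mB$. Since $\mathfrak m$ is $G$-stable, each $B/\mathfrak m^jB$ is a finite-dimensional representation of $G$, and $B=\varprojlim B/\mathfrak m^jB$ because $B$ is finite over the complete ring $A$. By linear reductivity $(B/\mathfrak m^{j+1}B)^G\to(B/\mathfrak m^jB)^G$ is surjective. Invariants are a kernel and $\mathcal O(G)$ is finite-dimensional, so they commute with the limit, and
$$B^G=\varprojlim(B/\mathfrak m^jB)^G\to(B/\mathfrak mB)^G=B/\mathfrak mB$$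
is surjective. Lift a basis of $B/\mathfrak mB$ to $b_1,\dots,b_h\in B^G$, $h=|H|$. By Nakayama they generate $B$, which is free of rank $h$, so they form an $A$-basis.

The coaction of $G$ sends $\sum a_ib_i$ to $\sum a_i(gv)\,b_i$, and the $b_i$ form a basis of $B\otimes\mathcal O(G)$ over $A\otimes\mathcal O(G)$. Hence $\sum a_ib_i$ is invariant if and only if all $a_i\in A^G$. So $B_0:=B^G=\bigoplus A^Gb_i$ is free over $A^G$, and $B=A\otimes_{A^G}B_0$ as algebras. As $H$ and $G$ commute, the $H$-coaction maps $B_0$ into $(B\otimes\mathcal O(H))^G=B_0\otimes\mathcal O(H)$. The torsor map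
$$B_0\otimes_{A^G}B_0\to B_0\otimes\mathcal O(H)$$
is a map of free $A^G$-modules of the same rank $h^2$. It becomes an isomorphism after $\otimes_{A^G}A$, because $Q\to Y$ is a torsor. So its determinant lies in $A^G$ and is a unit in $A$. The inverse of an invariant unit is invariant, so the determinant is a unit in $A^G$ and the map is an isomorphism. Thus $\mathrm{Spec}\,B_0\to X$, finite free of rank $h\geq1$, is an $H$-torsor. Its pullback to $V$ is $P\times_UV$, compatibly with $G$ and $H$, so by descent along $V\to U$ its restriction to $U$ is $P$.

**Step 4: generators of $H^1(U,H)$.** For any $P$ put $\psi=\varphi_P^{-1}$. By Step 2, $\varphi_{\psi_*V}=\psi^{-1}=\varphi_P$, so the difference of the classes of $P$ and $\psi_*V$ has trivial invariant and comes from $H^1(X,H)$ by Step 3. So $H^1(U,H)$ is generated by the image of $H^1(X,H)$ and the classes $\psi_*V$.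

**Step 5: pointings do not matter.** We pass from torsors to homomorphisms. We have $\Gamma(P,\mathcal O_P)^H=\Gamma(U,\mathcal O_U)=A^G$, so $\overline P/H=X$. The $k$-points of a fiber of the quotient by a finite group scheme over $k$ form one $H(k)$-orbit, so $H(k)$ acts transitively on the $k$-points of $\overline P$ over $x$. As $H$ is commutative, $H(k)$ acts by automorphisms of the torsor $P$. So isomorphism classes of pointed local $H$-torsors are the same as isomorphism classes of $H$-torsors on $U$, and likewise on $X$. By (F3),
$$\mathrm{Hom}(\pi,H)=H^1(U,H),\qquad\mathrm{Hom}(\pi_1^{\mathrm N}(X,x),H)=H^1(X,H),$$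
functorially in $H$. These are isomorphisms of groups, because both group laws come from functoriality for the projections and the multiplication $H\times H\to H$.

**Step 6: conclusion.** By (F1), $\psi_*V$ corresponds to $\pi\to G\xrightarrow{\psi}H$. So by Step 4 every homomorphism $\pi\to H$ is a product of one that factors through $\pi_1^{\mathrm N}(X,x)$ and one that factors through $G$. Hence it factors through $\pi\to\pi_1^{\mathrm N}(X,x)\times G$. This last map is surjective: its image contains $1\times G$, the image of $K$ by (F2), and maps onto $\pi_1^{\mathrm N}(X,x)$. So it induces a bijection on homomorphisms to every finite commutative $H$, and therefore an isomorphism on maximal commutative quotients. A homomorphism from a product to a commutative group is a pair of homomorphisms, so the quotient on the right is $\pi_1^{\mathrm N}(X,x)^{\mathrm{ab}}\times G^{\mathrm{ab}}$. $\blacksquare$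

Theorem 1 shows that commutativity is needed: a homomorphism $\rho:\pi\to H$ that factors through $\pi_1^{\mathrm N}(X,x)\times G$ restricts on $K$ to one that factors through $G$, so $|\rho(K)|\le|G|$, while there $|\rho_P(K)|=pn$.

## 10. A linearly reductive, noncommutative structure group

One may suspect that the additive group $\boldsymbol\alpha_p$ is to blame, and that commutativity of $H$ in Theorem 3 could be replaced by linear reductivity of $H$. It cannot.

Let $p$ be odd and let $G=\mathbf C_2$ act on $Y$ by $u_i\mapsto-u_i$; this is the scaling action for $n=2$. Put $a=(1+u_1)/(1-u_1)$, so $a(-u)=a(u)^{-1}$, and $a\notin A^p$ since $\partial a/\partial u_1=2/(1-u_1)^2\ne0$. Let $Q=\mathrm{Spec}\,A[z]/(z^p-a)$ and $P=Q|_V$, with $\boldsymbol\mu_p$ scaling $z$ and the generator of $G$ acting by $(u,z)\mapsto(-u,z^{-1})$. The latter is well defined, as $(z^{-1})^p=a(u)^{-1}=a(-u)$. Together these give an action of $H=\boldsymbol\mu_p\rtimes\mathbf C_2$ with $\mathbf C_2$ acting by inversion. This $H$ is linearly reductive: taking invariants under $\boldsymbol\mu_p$ and then under $\mathbf C_2$ is exact.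

$P\to U$ is an $H$-torsor: $P\to V$ is a $\boldsymbol\mu_p$-torsor since $a$ is a unit, and two points over the same point of $U$ differ by a unique element of $G$ followed by a unique element of $\boldsymbol\mu_p$. Again $\overline P=Q$, with a single $k$-point $z=1$ over $y$. $P$ is Nori-reduced by Step 2 of Section 3: a proper reduction would have $H'\cap\boldsymbol\mu_p=1$, as $\boldsymbol\mu_p$ has prime order, and would give $z_0\in A$ with $z_0^p=a$.

So $\rho_P$ is surjective, and $\rho_P(K)$ is normal in $H$ and surjects onto $\mathbf C_2$. If it met $\boldsymbol\mu_p$ trivially, it would commute with $\boldsymbol\mu_p$, and inversion would be trivial on $\boldsymbol\mu_p$. That means $\zeta^2=1$ on $\boldsymbol\mu_p$, which is false for odd $p$. Hence $\rho_P(K)=H$, of order $2p>|G|$, and as at the end of Section 9, $\rho_P$ does not factor through $\pi_1^{\mathrm N}(X,x)\times G$.
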